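\title{Long Berge cycles in uniform covering hypergraphs}

\begin{abstract}
A hypergraph is covering if every pair of vertices lies in a hyperedge. A conjecture posed by Lu and Wang states that for $k\ge 4$ every $k$-uniform covering hypergraph with $n$ vertices and $m\ge 3$ hyperedges contains Berge cycles of all lengths from $3$ to $\min(m,n)$. We show that the conjecture is false for every $k\ge 5$. The smallest counterexamples have exactly $k+3$ vertices, counterexamples exist for all $n$ from $k+3$ up to $(1-o(1))k^2$, and the longest Berge cycle can be shorter than $\min(m,n)$ by an unbounded factor. In the other direction, the conjectured statement holds for $n\le k+2$ and for $n\ge 32(k-2)(2k-3)+2$. The case $k=4$, $7\le n\le 321$ is not settled here.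
\end{abstract}

\section{Introduction}

A \emph{hypergraph} $\mathcal H=(V,E)$ consists of a finite set $V$ of vertices and a set $E$ of subsets of $V$, the \emph{hyperedges}; in particular, no hyperedge is repeated. Throughout, $n=|V|$ and $m=|E|$. The hypergraph is \emph{$k$-uniform} if every hyperedge has exactly $k$ vertices. Its \emph{shadow} is the graph on $V$ in which $uv$ is an edge when some hyperedge contains both $u$ and $v$, and $\mathcal H$ is \emph{covering} if its shadow is complete, that is, if every pair of vertices lies in a hyperedge. For $s\ge 3$, a \emph{Berge cycle of length $s$}, or Berge-$C_s$, consists of distinct vertices $v_1,\dots,v_s$ and distinct hyperedges $h_1,\dots,h_s$ with $\{v_i,v_{i+1}\}\subseteq h_i$ for all $i$, indices modulo $s$. Equivalently, $v_i\in h_{i-1}\cap h_i$ for all $i$; we say that $h_{i-1}$ and $h_i$ \emph{flank} $v_i$.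

A Berge cycle is a cycle of the shadow whose edges have been assigned to distinct hyperedges containing them. In a covering hypergraph every cyclic sequence of distinct vertices is a cycle of the shadow, so the only issue is whether the hyperedges can be kept distinct. A Berge-$C_s$ needs $s$ vertices and $s$ hyperedges, so $s\le\min(m,n)$, and one may ask whether the covering property removes every other obstruction. For $k=2$ it does: the hypergraph is the complete graph, which has cycles of all lengths from $3$ to $n$. Two results quoted in \cite{LW} point the same way. First, every covering hypergraph on $n\ge6$ vertices whose hyperedges have at most $3$ vertices contains a Berge-$C_s$ for every $3\le s\le n$. Second, apart from two small exceptions, each containing $2$-element hyperedges, every covering hypergraph with hyperedges of sizes $2$ and $3$ and with $m\ge3$ contains a Berge-$C_s$ for every $3\le s\le \min(m,n)$. A larger hyperedge can serve more pairs, so one would guess that the pattern persists.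

\medskip
\noindent\textbf{Conjecture} (Lu and Wang \cite{LW})\textbf{.} \emph{For all $k\ge4$, every $k$-uniform covering hypergraph with $n$ vertices and $m\ge3$ hyperedges contains a Berge-$C_s$ for every $s$ with $3\le s\le\min(m,n)$.}
\medskip

(Reading ``$m$ hyperedges'' as ``at least $m$ hyperedges'' gives the same statement, since the strongest instance is $m=|E|$.) We call a $k$-uniform covering hypergraph with $n$ vertices and $m\ge3$ hyperedges a \emph{$(k,n)$-counterexample} if it has no Berge-$C_s$ for some $3\le s\le\min(m,n)$.

Large hyperedges have a second effect: few of them suffice to cover all pairs. A $k$-set contains $\binom k2$ pairs, so the covering property forces only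
\begin{equation}\label{eq:count}
m\ \ge\ \frac{n(n-1)}{k(k-1)} .
\end{equation}
For $n$ much larger than $k^2$ hyperedges are therefore plentiful compared with the vertices, but for $n<k^2$ they may be scarce, and they may be distributed unevenly: many inside a small set of vertices and very few elsewhere. This is what defeats the conjecture.

\begin{theorem}\label{thm:main}
For every $k\ge5$ there is a $k$-uniform covering hypergraph with $n=m=k+3$ and no Berge cycle of length $k+3$. More generally, for every $k\ge 5$ and every $n$ with $k+3\le n\le \max\{2k-1,(k-1)^2/8\}$ there is a $k$-uniform covering hypergraph on $n$ vertices with $3\le m\le n$ hyperedges and no Berge-$C_m$.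
\end{theorem}

The next theorem extends the range of $n$ to the scale suggested by \eqref{eq:count} and shows that the failure is not a matter of one missing length.

\begin{theorem}\label{thm:range}
\begin{enumerate}
\item[(a)] For every $\delta\in(0,1)$ there is $k_0$ such that a $(k,n)$-counterexample exists for all $k\ge k_0$ and all $n$ with $k+3\le n\le(1-\delta)k^2$. If $q=k-5\ge7$ is a prime power, a $(k,n)$-counterexample exists for all $n$ with $k^2-8k+22\le n\le k^2-7k+11$.
\item[(b)] For every $k\ge9$ there is a $k$-uniform covering hypergraph with $\min(m,n)=n\ge(\sqrt k-1)(k-1)/2$ and no Berge cycle longer than $\frac32k+1$.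
\end{enumerate}
\end{theorem}

In (b) the ratio of $\min(m,n)$ to the length of a longest Berge cycle tends to infinity with $k$. The conjectured statement is true at both ends of the range of $n$.

\begin{theorem}\label{thm:large}
Let $k\ge3$ and $n\ge 32(k-2)(2k-3)+2$. Every covering hypergraph on $n$ vertices with all hyperedges of size at most $k$ contains a Berge-$C_s$ for every $3\le s\le n$.
\end{theorem}

\begin{theorem}\label{thm:small}
Let $k\ge4$ and $n\le k+2$. Every $k$-uniform covering hypergraph on $n$ vertices with $m\ge3$ hyperedges contains a Berge-$C_s$ for every $3\le s\le\min(m,n)$.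
\end{theorem}

\begin{corollary}\label{cor:summary}
For every $k\ge5$ the smallest $n$ for which a $(k,n)$-counterexample exists is $k+3$, and the largest such $n$, denoted $N(k)$, satisfies $(1-o(1))k^2\le N(k)<64k^2$. For $k=4$ there is no $(4,n)$-counterexample with $n\le6$ or $n\ge322$.
\end{corollary}

\begin{proof}
The first claim is Theorems~\ref{thm:main} and~\ref{thm:small}. The lower bound on $N(k)$ is Theorem~\ref{thm:range}(a) with $n=\lfloor(1-\delta)k^2\rfloor$, and the upper bound is Theorem~\ref{thm:large}, because $32(k-2)(2k-3)+2=64k^2-224k+194<64k^2$. For $k=4$ this number is $322$, and $k+2=6$.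
\end{proof}

We do not settle the case $k=4$, $7\le n\le321$; Remark~\ref{rem:limits} explains why our obstruction cannot occur there.

Section~\ref{sec:obstruction} describes the obstruction and reduces the construction of counterexamples to covering pairs with few $k$-sets. Section~\ref{sec:coverings} builds such coverings and proves Theorems~\ref{thm:main} and~\ref{thm:range}. Theorem~\ref{thm:large} is proved in Section~\ref{sec:large} by a local lemma argument for a random cyclic sequence of vertices, and Theorem~\ref{thm:small} in Section~\ref{sec:small} by passing to complements of hyperedges and applying Hall's theorem. Sections~\ref{sec:large} and~\ref{sec:small} are independent of each other and of the earlier sections.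

\section{An obstruction to long Berge cycles}\label{sec:obstruction}

\begin{example}\label{ex:eight}
Let $k=5$ and $V=\{1,\dots,6,x,y\}$. Take the six $5$-subsets of $\{1,\dots,6\}$ together with
\[
A=\{x,y,1,2,3\}\qquad\text{and}\qquad B=\{x,y,4,5,6\}.
\]
Then $n=m=8$. The hypergraph is covering: a pair inside $\{1,\dots,6\}$ lies in a $5$-subset of that set, and a pair containing $x$ or $y$ lies in $A$ or $B$. A Berge-$C_8$ would pass through both $x$ and $y$. Each of them lies only in $A$ and $B$, so both would be flanked by the same two hyperedges. But on a cycle of length at least $3$ the pairs $\{h_{i-1},h_i\}$ are different for different $i$. So there is no Berge-$C_8$, and the conjecture fails for $k=5$.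
\end{example}

The example has six hyperedges inside the six-element set $S=\{1,\dots,6\}$. A cycle that uses only these hyperedges is short. On any other cycle, the hyperedges inside $S$ form disjoint paths on vertices of $S$, and disjoint paths on $|S|$ vertices have at most $|S|-1$ edges in total. So one of the six hyperedges is wasted. The following lemma is this count in general.

\begin{lemma}\label{lem:escape}
Let $\mathcal H$ be a hypergraph on $V$, let $S\subseteq V$ be nonempty, and suppose that the number $c$ of hyperedges not contained in $S$ is at least $1$. Then every Berge cycle of $\mathcal H$ has length at most $|S|-1+c$.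
\end{lemma}

\begin{proof}
Let the cycle have vertices $v_i$ and hyperedges $h_i$, $i\in\mathbb Z_\ell$, and let $I=\{i\in\mathbb Z_\ell: h_i\subseteq S\}$. At most $c$ indices lie outside $I$, so $\ell\le|I|+c$. If $I=\emptyset$, then $\ell\le c\le |S|-1+c$. If $I=\mathbb Z_\ell$, then all $v_i$ lie in $S$, so $\ell\le|S|\le|S|-1+c$, because $c\ge1$. Otherwise $I$ is a nonempty proper subset of $\mathbb Z_\ell$, so it is not invariant under the shift $i\mapsto i+1$, and $|I\cup(I+1)|\ge|I|+1$. For $i\in I$ both $v_i$ and $v_{i+1}$ lie in $S$, so $|I\cup(I+1)|\le|S|$. Hence $|I|\le|S|-1$ and $\ell\le|S|-1+c$.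
\end{proof}

To contradict the conjecture we need $|S|-1+c<\min(m,n)$. The inequality $|S|-1+c<m$ says that at least $|S|$ hyperedges lie inside $S$. The smallest set that can contain this many $k$-sets has $k+1$ elements, and it contains exactly $k+1$ of them. The inequality $|S|-1+c<n$ says that $c\le n-|S|$: the hyperedges leaving $S$ must be few, although they have to cover every pair not contained in $S$.

\begin{lemma}\label{lem:pad}
Let $k\ge2$, $|V|=n\ge k+2$, and $S\subset V$ with $|S|=k+1$. Let $\mathcal F$ be a family of $c$ distinct $k$-subsets of $V$, none contained in $S$, such that every pair of vertices not contained in $S$ lies in a member of $\mathcal F$. If $c\le n-k-1$, then $\mathcal F$ together with all $k$-subsets of $S$ is a $k$-uniform covering hypergraph with $m=k+1+c$ hyperedges, $3\le m\le n$, and no Berge-$C_m$.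
\end{lemma}

\begin{proof}
A pair inside $S$ lies in $S\setminus\{w\}$ for any third vertex $w\in S$, so the hypergraph is covering. Since $S\ne V$, some pair is not contained in $S$, so $c\ge1$. By Lemma~\ref{lem:escape} every Berge cycle has length at most $k+c=m-1$.
\end{proof}

When $n$ is large compared with $k$, little is lost by covering the pairs inside $S$ as well, and the set $S$ disappears from the hypothesis.

\begin{corollary}\label{cor:cover}
Let $k\ge2$ and $|V|=n\ge k+2$. If at most $n-k-1$ subsets of $V$, each of size at most $k$, cover all pairs of $V$, then there is a $k$-uniform covering hypergraph on $V$ with $3\le m\le n$ and no Berge-$C_m$.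
\end{corollary}

\begin{proof}
Enlarge each set to a $k$-set, fix any $(k+1)$-set $S$, discard repeated sets and sets contained in $S$, and apply Lemma~\ref{lem:pad}.
\end{proof}

\begin{remark}\label{rem:limits}
The method has two limits. First, it needs $k\ge5$. Suppose that Lemma~\ref{lem:escape} excludes some length $s\le\min(m,n)$ in a $k$-uniform covering hypergraph, so that $|S|+c\le\min(m,n)$. As above, $|S|\ge k+1$, and $t=n-|S|\ge c\ge1$. Each of the $|S|\,t$ pairs between $S$ and $V\setminus S$ lies in one of the $c$ hyperedges not contained in $S$, and a hyperedge with $j$ vertices in $S$ contains $j(k-j)\le k^2/4$ such pairs. Hence $|S|\,t\le ck^2/4\le tk^2/4$, so $k+1\le k^2/4$. This fails for $k=4$ and holds for $k\ge5$.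

Second, the hypergraphs given by Lemma~\ref{lem:pad} have $m\le n$, so \eqref{eq:count} forces $n\le k^2-k+1$. The range in Theorem~\ref{thm:range}(a) is thus asymptotically the most that Lemma~\ref{lem:pad} can give.
\end{remark}

\section{Covering pairs with few $k$-sets}\label{sec:coverings}

We now supply coverings for Lemma~\ref{lem:pad} and Corollary~\ref{cor:cover}, by three constructions suited to increasing ranges of $n$.

\subsection{Proof of Theorem~\ref{thm:main}}

\emph{The range $k+3\le n\le 2k-1$.} Here $T=V\setminus S$ is smaller than a hyperedge, and we imitate Example~\ref{ex:eight}: every hyperedge leaving $S$ contains all of $T$. Write $n=k+1+t$, so that $2\le t\le k-2$, and let $V=S\cup T$ with $|S|=k+1$, $|T|=t$. Put $r=\lceil(k+1)/(k-t)\rceil$. The function $t(k-t)$ is concave and equals $2(k-2)$ at both ends of the interval $[2,k-2]$, and $2(k-2)\ge k+1$ exactly when $k\ge5$. So $(k+1)/(k-t)\le t$, and therefore $r\le t$.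

List the elements of $S$, let $P_1,\dots,P_{r-1}$ be the first $r-1$ consecutive blocks of $k-t$ elements, and let $P_r$ consist of the last $k-t$ elements. These $r$ sets are distinct and their union is $S$. The sets $T\cup P_1,\dots,T\cup P_r$ are distinct $k$-sets not contained in $S$, and they cover every pair that meets $T$. Since $r\le t=n-k-1$, Lemma~\ref{lem:pad} applies. For $t=2$ we have $r=\lceil 1+3/(k-2)\rceil=2$, so $n=m=k+3$, which is the first statement of the theorem.

\medskip
\emph{The range $2k\le n\le(k-1)^2/8$.} We use the \emph{group covering}: split $V$ into $g\ge2$ groups of size at most $\lfloor k/2\rfloor$ and take the $\binom g2$ unions of two groups. These sets have size at most $k$ and cover all pairs of $V$, including the pairs inside a group, since $g\ge2$.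

The range is nonempty only if $16k\le(k-1)^2$, which forces $k\ge18$; thus $n\ge36$. Take $g=\lceil n/\lfloor k/2\rfloor\rceil\le\frac{2n}{k-1}+1$. Using $\frac{2n}{(k-1)^2}\le\frac14$ and $k-1\ge17$, we get
\[
\binom g2\le\Big(\frac{2n}{k-1}+1\Big)\frac{n}{k-1}=\frac{2n^2}{(k-1)^2}+\frac n{k-1}\le\frac n4+\frac n{17}=\frac n2-\frac{13n}{68}\le\frac n2-1\le n-k-1,
\]
where the last two steps use $n\ge36$ and $n\ge2k$. Corollary~\ref{cor:cover} applies. The two ranges together give Theorem~\ref{thm:main}. \hfill$\square$

\subsection{Projective planes with doubled points}

The group covering uses about $2n^2/k^2$ sets, twice the lower bound \eqref{eq:count}, so it cannot reach $n$ close to $k^2$. For that we need sets that cover almost every pair only once, and the lines of a projective plane do this. Recall that for a prime power $q$ the plane $PG(2,q)$ has $Q=q^2+q+1$ points and $Q$ lines, every line has $q+1$ points, and any two points lie on a line. Its points are the affine points $(x,y)\in\mathbb F_q^2$ and $q+1$ points at infinity. Its lines are the line at infinity, which consists of the points at infinity, and the affine lines $x=u$ and $y=ux+v$, each completed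 by one point at infinity.

The plane covers the pairs of $Q$ vertices with $Q$ sets, whereas Corollary~\ref{cor:cover} asks for $k+1$ fewer sets than vertices. We therefore add vertices without adding sets, by doubling points. A line grows by the number of its doubled points, so the doubled points should form a large set that meets every line in few points. A union of parallel parabolas has this property.

\begin{proposition}\label{prop:plane}
Let $q$ be a prime power, $Q=q^2+q+1$, and let $r,k,n$ be integers with
\[
1\le r\le q,\qquad q+1+2r\le k,\qquad Q+k+1\le n\le Q+rq .
\]
Then a $(k,n)$-counterexample exists.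
\end{proposition}

\begin{proof}
Fix $R\subseteq\mathbb F_q$ with $|R|=r$ and let $D=\{(x,x^2+\rho):x\in\mathbb F_q,\ \rho\in R\}$, a set of $rq$ affine points. Every line meets $D$ in at most $2r$ points: the line at infinity misses $D$, a line $x=u$ contains $r$ points of $D$, and a line $y=ux+v$ contains at most two points of $D$ for each $\rho$, since $x^2-ux+\rho-v=0$ has at most two roots in $\mathbb F_q$.

Choose $n-Q\le rq$ points of $D$ and replace each by two copies; a line through such a point now contains both copies. This gives $n$ vertices and $Q$ sets of size at most $q+1+2r\le k$. They cover all pairs: copies of different points lie on the line joining the points, and the two copies of one point lie on any line through it. Since $Q\le n-k-1$, Corollary~\ref{cor:cover} applies.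
\end{proof}

One parabola is not enough, because it offers $q$ points and we must double at least $k+1>q$. With two parabolas the smallest admissible $k$ is $q+5$.

\begin{proof}[Proof of Theorem~\ref{thm:range}(a)]
For the second statement take $r=2$ and $k=q+5$. The range in Proposition~\ref{prop:plane} is $q^2+2q+7\le n\le q^2+3q+1$, which is nonempty for $q\ge7$, and substituting $q=k-5$ turns it into $k^2-8k+22\le n\le k^2-7k+11$.

For the first statement fix $\delta\in(0,1)$. By Theorem~\ref{thm:main} we may assume $(k-1)^2/8\le n\le(1-\delta)k^2$; then $n\to\infty$ with $k$, and $\sqrt n\le k\le1+\sqrt{8n}\le4\sqrt n$. We choose $q$ slightly below $\sqrt n$. Then $Q$ is below $n$ by a small constant fraction, and the hypothesis $n\le(1-\delta)k^2$ leaves a gap between $q$ and $k$ that pays for doubling this fraction of points.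

Put $\eta=\delta/16$. The prime number theorem implies that for each fixed $\lambda>1$ the interval $[z,\lambda z]$ contains a prime for all large $z$. So for large $k$ there is a prime $q$ with $(1-\eta)\sqrt n\le q\le(1-\eta/2)\sqrt n$. Let $r=\min\{q,\lfloor(k-q-1)/2\rfloor\}$, so that $r\le q$ and $q+1+2r\le k$, and assume $k\ge16/\delta$. Since $q\le\sqrt n\le\sqrt{1-\delta}\,k\le(1-\delta/2)k$,
\begin{equation}\label{eq:r}
\Big\lfloor\frac{k-q-1}2\Big\rfloor\ge\frac{k-q-2}2\ge\frac{\delta k}4-1\ge3,
\end{equation}
so $r\ge1$. It remains to check that $Q+k+1\le n\le Q+rq$.

For the lower bound, $q^2\le(1-\eta/2)n$, so $Q+k+1=q^2+q+k+2\le(1-\eta/2)n+7\sqrt n\le n$ once $\sqrt n\ge14/\eta$.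

For the upper bound, if $r=q$ then $Q+rq\ge2q^2\ge2(15/16)^2n\ge n$. Otherwise \eqref{eq:r} and $k\ge\sqrt n$ give
\[
rq\ge\Big(\frac\delta4-\frac1k\Big)kq\ge\frac{3\delta}{16}\,(1-\eta)\,n\ge\frac{3\delta}{16}\cdot\frac{15}{16}\,n\ge\frac\delta8\,n,
\]
while $n-q^2\le\big(1-(1-\eta)^2\big)n\le2\eta n=\frac\delta8n$. Hence $n\le q^2+rq\le Q+rq$, and Proposition~\ref{prop:plane} applies.
\end{proof}

\subsection{Failure by an unbounded factor}

In Lemma~\ref{lem:pad} the longest cycle may be only one shorter than $m=\min(m,n)$. To open a wide gap we keep $c$ and $|S|$ of order $k$ while $n$ is of order $k^{3/2}$, and we take $|S|=k+2$, so that the $k$-subsets of $S$ alone outnumber the vertices.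

\begin{proof}[Proof of Theorem~\ref{thm:range}(b)]
Let $k\ge9$, $g=\lfloor\sqrt k\rfloor\ge3$ and $n=g\lfloor k/2\rfloor$. Then $n\ge(\sqrt k-1)(k-1)/2$, and $n\ge3(k-1)/2\ge k+3$. The group covering with $g$ groups, enlarged to $k$-sets, covers all pairs of $V$ with at most $\binom g2\le g^2/2\le k/2$ sets. Add all $k$-subsets of a set $S$ with $|S|=k+2$, and discard repetitions. Then $m\ge\binom{k+2}2\ge k^2/2\ge n$. The number $c$ of hyperedges not contained in $S$ is at most $k/2$, and $c\ge1$ because $S\ne V$ and the hypergraph is covering. By Lemma~\ref{lem:escape} every Berge cycle has length at most $(k+2)-1+k/2=\frac32k+1$.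
\end{proof}

\section{Many vertices: a random cyclic sequence}\label{sec:large}

Let $\mathcal H$ be as in Theorem~\ref{thm:large} and fix $s$ with $3\le s\le n$. For each pair $\{u,v\}$ of vertices fix a hyperedge $\chi(\{u,v\})\supseteq\{u,v\}$, the \emph{color} of the pair. This is the only use of the covering property. Let $\sigma:\mathbb Z_s\to V$ be a uniformly random injection. We call the elements of $\mathbb Z_s$ \emph{positions} and the sets $L_i=\{i,i+1\}$ \emph{links}. If the $s$ colors $\chi(\sigma(L_i))$ are distinct, then the vertices $\sigma(i)$ and the hyperedges $\chi(\sigma(L_i))$ form a Berge-$C_s$. We show that this happens with positive probability.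

\subsection{Two links with the same color}

Put
\[
\alpha=\frac{\binom{k-2}2}{\binom{n-2}2}=\frac{(k-2)(k-3)}{(n-2)(n-3)},\qquad \beta=\frac{k-2}{n-2}.
\]

\begin{lemma}\label{lem:pair}
Let $L_i\ne L_j$ be links. Conditioned on any values of $\sigma$ on $L_i$, the probability that $\chi(\sigma(L_i))=\chi(\sigma(L_j))$ is at most $\alpha$ if $L_i\cap L_j=\emptyset$, and at most $\beta$ otherwise.
\end{lemma}

\begin{proof}
Let $\sigma(L_i)=\{u,v\}$ and $h=\chi(\{u,v\})$. Equal colors force $\sigma(L_j)\subseteq h$, and $|h\setminus\{u,v\}|\le k-2$. If the links are disjoint, $\sigma(L_j)$ is a uniformly random pair in $V\setminus\{u,v\}$, and it must lie in $h\setminus\{u,v\}$. If they share a position, the remaining position of $L_j$ receives a uniformly random vertex of $V\setminus\{u,v\}$, which must lie in $h\setminus\{u,v\}$.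
\end{proof}

Each link is disjoint from $s-3$ others, so there are $s(s-3)/2$ disjoint pairs of links and $s$ intersecting pairs. For $s=n$ the union bound gives
\[
\frac{n(n-3)}2\,\alpha+n\beta=\frac{n(k-1)(k-2)}{2(n-2)}>1,
\]
which is useless however large $n$ is. On the other hand, the pairs of links through one given position contribute only $O(k^2/n)$. This is the setting of the local lemma. The difficulty is that the values of a random injection at different positions are not independent. The lopsided local lemma of Erd\H{o}s and Spencer \cite{ES} replaces independence by a one-sided inequality; we give the short argument in full for our events.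

\subsection{Patterns and negative correlation}

A \emph{pattern} is an injection $\varphi:D_\varphi\to V$ with $D_\varphi\subseteq\mathbb Z_s$, and $A_\varphi$ is the event that $\sigma$ agrees with $\varphi$ on $D_\varphi$. If $|D_\varphi|=r$, then $\Pr(A_\varphi)=1/(n)_r$, where $(n)_r=n(n-1)\cdots(n-r+1)$. A pattern $\psi$ is \emph{compatible} with $\varphi$ if for every $p\in D_\psi$ either $p\in D_\varphi$ and $\psi(p)=\varphi(p)$, or $p\notin D_\varphi$ and $\psi(p)\notin\varphi(D_\varphi)$. Otherwise $\psi$ \emph{conflicts} with $\varphi$; then $\psi$ uses a position in $D_\varphi$ or a vertex in $\varphi(D_\varphi)$. For a set $\mathcal S$ of patterns let $W(\mathcal S)$ be the event that no $A_\psi$ with $\psi\in\mathcal S$ occurs.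

One-point patterns show why this is the right distinction. Let $A$ be the event $\sigma(p)=y$. If $B$ is $\sigma(p')=y'$ with $p'\ne p$ and $y'\ne y$ (compatible), then $\Pr(A\mid B)=\frac1{n-1}>\frac1n=\Pr(A)$, so avoiding $B$ makes $A$ less likely. If $B$ is $\sigma(p')=y$ with $p'\neq p$ (conflicting), then $A$ and $B$ are disjoint, so avoiding $B$ makes $A$ more likely. Only conflicting patterns can hurt.

\begin{lemma}\label{lem:neg}
If every pattern in $\mathcal S$ is compatible with $\varphi$, then $\Pr(A_\varphi\cap W(\mathcal S))\le\Pr(A_\varphi)\Pr(W(\mathcal S))$.
\end{lemma}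

\begin{proof}
Let $D_\varphi=\{x_1,\dots,x_r\}$, $y_i=\varphi(x_i)$ and $Y=\{y_1,\dots,y_r\}$. For each tuple $z=(z_1,\dots,z_r)$ of distinct vertices let $\Omega_z$ be the set of injections $\sigma$ with $\sigma(x_i)=z_i$ for all $i$. These $(n)_r$ sets partition the sample space, and $A_\varphi=\Omega_y$. We show that $|\Omega_y\cap W(\mathcal S)|\le|\Omega_z\cap W(\mathcal S)|$ for every $z$. Summing over $z$ gives $(n)_r|\Omega_y\cap W(\mathcal S)|\le|W(\mathcal S)|$, which is the claim.

Fix $z$ and let $Z=\{z_1,\dots,z_r\}$. Let $\pi$ be a permutation of $V$ that sends $y_i$ to $z_i$ for all $i$, maps $Z\setminus Y$ bijectively onto $Y\setminus Z$, and fixes every vertex outside $Y\cup Z$. The map $\sigma\mapsto\pi\sigma$ is injective and sends $\Omega_y$ into $\Omega_z$. It suffices to show: if $\sigma\in\Omega_y$ and $\pi\sigma\in A_\psi$ for some $\psi\in\mathcal S$, then $\sigma\in A_\psi$. Let $p\in D_\psi$ and $u=\psi(p)$, so $\pi\sigma(p)=u$. If $p\in D_\varphi$, compatibility gives $u=\varphi(p)=\sigma(p)$. If $p\notin D_\varphi$, compatibility gives $u\notin Y$. Also $\sigma(p)\notin Y$, since $\sigma$ is injective and takes the values in $Y$ on $D_\varphi$.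 As $\pi^{-1}(Z)=Y$ and $\pi^{-1}(u)=\sigma(p)\notin Y$, we get $u\notin Z$. So $\pi$ fixes $u$, and $\sigma(p)=u$. Thus $\sigma$ agrees with $\psi$ on $D_\psi$.
\end{proof}

Call a pattern $\varphi$ \emph{bad} if $D_\varphi=L_i\cup L_j$ for two links $L_i\ne L_j$ with $\chi(\varphi(L_i))=\chi(\varphi(L_j))$, and let $\mathcal B$ be the set of bad patterns. A bad pattern uses three or four positions. The colors of all links are distinct exactly when $W(\mathcal B)$ occurs.

\begin{lemma}\label{lem:sum}
For every bad pattern $\varphi$, the sum of $\Pr(A_\psi)$ over the bad patterns $\psi$ that conflict with $\varphi$ is at most $\frac14$.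
\end{lemma}

\begin{proof}
Put $\gamma=2(s-3)\alpha+3\beta$. We bound by $\gamma$ the total probability of the bad patterns using a given position, and of those using a given vertex. For a fixed pair of links $L_i,L_j$, the events $A_\psi$ for different patterns on $L_i\cup L_j$ are disjoint, so their probabilities add up to the probability of the union.

\emph{A given position $p$.} The position $p$ lies in two links, each disjoint from $s-3$ links, so at most $2(s-3)$ disjoint pairs of links involve $p$. An intersecting pair is $L_{i-1},L_i$, with union $\{i-1,i,i+1\}$, and it involves $p$ for three values of $i$. By Lemma~\ref{lem:pair} the total is at most $\gamma$.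

\emph{A given vertex $a$.} Fix a pair of links and a position $p$ in their union. Then $\Pr(\sigma(p)=a)=\frac1n$. Condition further on the other value of $\sigma$ on a link of the pair containing $p$; by Lemma~\ref{lem:pair} the two colors agree with conditional probability at most $\alpha$ or $\beta$. A disjoint pair has four positions and an intersecting pair has three, so the total is at most
\[
\frac{s(s-3)}2\cdot\frac{4\alpha}n+s\cdot\frac{3\beta}n=\frac sn\,\gamma\le\gamma .
\]

A pattern conflicting with $\varphi$ uses one of its at most four positions or one of its at most four vertices. Since $s\le n$, the sum in the lemma is at most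
\[
8\big(2(n-3)\alpha+3\beta\big)=\frac{8(k-2)\big(2(k-3)+3\big)}{n-2}=\frac{8(k-2)(2k-3)}{n-2}\le\frac14,
\]
and the last inequality is the hypothesis $n-2\ge32(k-2)(2k-3)$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:large}}

We prove by induction on $|\mathcal S|$ that every $\mathcal S\subseteq\mathcal B$ satisfies
\[
\Pr(W(\mathcal S))>0\qquad\text{and}\qquad\Pr(A_\varphi\mid W(\mathcal S))\le2\Pr(A_\varphi)\ \text{ for all }\varphi\in\mathcal B .
\]
For $\mathcal S=\emptyset$ both statements hold, as $W(\emptyset)$ is the whole space. Let $\mathcal S\neq\emptyset$, pick $\psi\in\mathcal S$ and put $\mathcal S'=\mathcal S\setminus\{\psi\}$. By induction $\Pr(W(\mathcal S))\ge\Pr(W(\mathcal S'))(1-2\Pr(A_\psi))$, and this is positive because $\Pr(A_\psi)\le1/(n)_3<\frac12$.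

Now let $\varphi\in\mathcal B$, let $\mathcal S_1$ be the set of patterns in $\mathcal S$ that conflict with $\varphi$, and let $\mathcal S_2=\mathcal S\setminus\mathcal S_1$. If $\mathcal S_1=\emptyset$, Lemma~\ref{lem:neg} gives the bound, even without the factor $2$. Otherwise $|\mathcal S_2|<|\mathcal S|$, and the induction hypothesis for $\mathcal S_2$ together with Lemma~\ref{lem:sum} gives
\[
\Pr(W(\mathcal S_1)\mid W(\mathcal S_2))\ge1-\sum_{\psi\in\mathcal S_1}\Pr(A_\psi\mid W(\mathcal S_2))\ge1-2\sum_{\psi\in\mathcal S_1}\Pr(A_\psi)\ge\frac12 .
\]
By Lemma~\ref{lem:neg}, $\Pr(A_\varphi\mid W(\mathcal S_2))\le\Pr(A_\varphi)$. Therefore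
\[
\Pr(A_\varphi\mid W(\mathcal S))=\frac{\Pr(A_\varphi\cap W(\mathcal S_1)\mid W(\mathcal S_2))}{\Pr(W(\mathcal S_1)\mid W(\mathcal S_2))}\le\frac{\Pr(A_\varphi\mid W(\mathcal S_2))}{1/2}\le2\Pr(A_\varphi).
\]
This completes the induction. With $\mathcal S=\mathcal B$ we get $\Pr(W(\mathcal B))>0$, so $\mathcal H$ contains a Berge-$C_s$. \hfill$\square$

\section{Few vertices: complements of hyperedges}\label{sec:small}

In this section $\mathcal H$ is as in Theorem~\ref{thm:small} and $3\le s\le\min(m,n)$. If $n\le k$ then $m\le1$, so $n\in\{k+1,k+2\}$, and a hyperedge is best described by the one or two vertices that it misses.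

Let $n=k+1$. The hyperedges are the sets $V\setminus\{x\}$ for $x$ in a set $X$ of $m$ vertices. Take distinct $x_1,\dots,x_s\in X$, indices modulo $s$, and put $h_i=V\setminus\{x_i\}$ and $v_i=x_{i+1}$. Since $s\ge3$, $x_{i+1}\notin\{x_{i-1},x_i\}$, so $v_i\in h_{i-1}\cap h_i$. This is a Berge-$C_s$.

From now on $n=k+2\ge6$. The hyperedges are the sets $V\setminus e$, where $e$ runs over the $m$ edges of a simple graph $G$ on $V$. The covering property says that every pair of vertices is disjoint from some edge of $G$. We need only the following consequence:
\begin{equation}\label{eq:two}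
\text{for every vertex $a$, at least two edges of $G$ avoid $a$.}
\end{equation}
Indeed, some edge $uw$ avoids $a$, and some edge avoids both $a$ and $u$; these edges are different.

\subsection{Orders, gaps and heavy sets}

Choose a set $F$ of $s$ edges of $G$ and a cyclic order $e_1,\dots,e_s$ of $F$; this fixes the hyperedges $h_i=V\setminus e_i$ of the intended cycle. Each pair $(e_{i-1},e_i)$ of consecutive edges is a \emph{gap}, to be filled by a vertex $v_i\in h_{i-1}\cap h_i$, that is, by a vertex outside $U_i=e_{i-1}\cup e_i$. The order is \emph{good} if there are distinct vertices $v_i\notin U_i$, $i=1,\dots,s$; a good order yields a Berge-$C_s$. Since $s\ge3$, different gaps are different unordered pairs of edges, and every edge lies in two gaps and has two different \emph{neighbors} $e_{i-1},e_{i+1}$ in the order.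

\begin{example}\label{ex:k4minus}
Let $V=\{a,b,c,d,p,q\}$ and let $F=\{ab,ac,ad,bc,bd\}$ be $K_4$ minus an edge. In the order $ab,ac,bc,ad,bd$ every $U_i$ contains both $a$ and $b$, so five gaps compete for four vertices, and the order is not good. Now make the edges at $a$ consecutive: $ab,ac,ad,bc,bd$. The gaps can be filled as follows.
\[
\begin{array}{l|ccccc}
\text{gap}&(ab,ac)&(ac,ad)&(ad,bc)&(bc,bd)&(bd,ab)\\ \hline
\text{union}&abc&acd&abcd&bcd&abd\\
\text{vertex}&d&b&p&a&c
\end{array}
\]
So this order is good.
\end{example}

The example contains the whole strategy. An order fails only if some small set of vertices is contained in almost all unions $U_i$, and placing edges with a common vertex consecutively lowers the number of unions containing it. To make this precise, say that the gap $(e_{i-1},e_i)$ \emph{covers} a set $B\subseteq V$ if $B\subseteq U_i$ and \emph{misses} $B$ otherwise. Let $\kappa(B)$ be the number of gaps covering $B$, and call $B$ \emph{heavy} if $\kappa(B)\ge n-|B|+1$.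

Recall Hall's theorem: finite sets $Y_1,\dots,Y_s$ have distinct representatives $v_i\in Y_i$ if and only if $|\bigcup_{i\in I}Y_i|\ge|I|$ for every set $I$ of indices.

\begin{lemma}\label{lem:hall}
If no set $B$ with $1\le|B|\le4$ is heavy, the order is good.
\end{lemma}

\begin{proof}
If the order is not good, Hall's theorem for the sets $V\setminus U_i$ gives a nonempty $I$ with $n-|B|<|I|$, where $B=\bigcap_{i\in I}U_i$. Then $\kappa(B)\ge|I|\ge n-|B|+1$, so $B$ is heavy. Moreover $|B|\le4$, and $|B|>n-|I|\ge n-s\ge0$.
\end{proof}

Thus a heavy vertex, pair, triple or $4$-set is covered by at least $n$, $n-1$, $n-2$ or $n-3$ gaps respectively. For a triple $B$, an edge of $F$ is \emph{inner} if it is contained in $B$ and \emph{outer} otherwise, and $j\le 3$ denotes the number of inner edges.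

\begin{lemma}\label{lem:facts}
Fix $F$ and an order of $F$.
\begin{enumerate}
\item[(i)] If $v\in B$, then $\kappa(B)\le\kappa(\{v\})\le2\deg_F v$. If $\kappa(\{v\})=2\deg_Fv$, no two edges at $v$ are consecutive.
\item[(ii)] If a $4$-set is heavy, then $n=s=6$ and $F\cong K_4$.
\item[(iii)] Every gap covering a triple $B$ contains an inner edge. Hence $\kappa(B)\le2j$, and if $\kappa(B)=2j$, no two inner edges are consecutive.
\item[(iv)] For a triple $B$ and an outer edge $f$, at least one of the two gaps at $f$ misses $B$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) A gap covering $v$ contains an edge at $v$. Each such edge lies in two gaps, and two consecutive ones share a gap.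

(ii) A gap covering a $4$-set $B$ is one of the three perfect matchings of $B$, so $n-3\le\kappa(B)\le3$. Hence $n=6$ and all three matchings occur, so $F$ contains the six edges on $B$; as $s\le n=6$, it has no others.

(iii) If two edges cover three vertices, one of them contains two of these vertices. The rest follows as in (i).

(iv) Suppose both gaps at $f$ cover $B$. By (iii) both neighbors $e\ne e'$ of $f$ are inner. Then $f$ contains the vertex of $B\setminus e$ and the vertex of $B\setminus e'$, which are different. So $f$ is inner, a contradiction.
\end{proof}

We now show that a Berge-$C_s$ exists, in five cases. Lemma~\ref{lem:short} treats $s\le n-2$. If $s\in\{n-1,n\}$ and $n\ge7$, then $s\ge6$, and Lemma~\ref{lem:highdeg} or Lemma~\ref{lem:lowdeg} applies according to the maximum degree $\Delta(G)$. If $n=6$, then $s=5$ is Lemma~\ref{lem:five}, and $s=6$ is Lemma~\ref{lem:highdeg} or Lemma~\ref{lem:six}. These lemmas complete the proof of Theorem~\ref{thm:small}.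

\subsection{Short cycles, high degree, and $n\ge7$}

\begin{lemma}\label{lem:short}
If $s\le n-2$, every order of every $F$ is good.
\end{lemma}

\begin{proof}
There are at most $n-2$ gaps, so no vertex or pair is heavy, and no $4$-set is heavy by Lemma~\ref{lem:facts}(ii), since $s\ne n$. A heavy triple $B$ would be covered by all gaps, with $s=n-2\ge4$. Then $F$ has an outer edge, contradicting Lemma~\ref{lem:facts}(iv).
\end{proof}

\begin{lemma}\label{lem:highdeg}
If $s\ge6$ and $\Delta(G)\ge4$, some $F$ has a good order.
\end{lemma}

\begin{proof}
Let $\deg_Ga\ge4$. A long block of consecutive edges at $a$ produces gaps of the form $(au,aw)$, which cover few sets avoiding $a$; two consecutive edges avoiding $a$ produce a gap that misses $a$. We arrange both.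

Let $d=\min\{\deg_Ga,\,s-2\}\ge4$. Choose $F$ with exactly $d$ edges at $a$ and $s-d\ge2$ edges avoiding $a$. This is possible: if $d=\deg_Ga$, then $m-d\ge s-d$ edges avoid $a$, and if $d=s-2$, two such edges are needed and exist by \eqref{eq:two}. Order $F$ so that the edges at $a$ are consecutive. There are $d-1$ \emph{block gaps} $(au,aw)$, and $s-d-1\ge1$ gaps formed by two edges avoiding $a$.

Let $1\le|B|\le3$ and $t=|B\setminus\{a\}|$. A vertex $b\neq a$ is covered only by the block gaps at the edge $ab$, at most two; a pair $b,b'\neq a$ only by the block gap consisting of $ab,ab'$; three vertices other than $a$ by no block gap. So for $t\ge1$ at most $3-t$ block gaps cover $B$, and at least $(d-1)-(3-t)\ge t$ block gaps miss $B$; for $t=0$ the latter bound is trivial. If $a\in B$, a gap formed by two edges avoiding $a$ also misses $B$. In all cases at least $|B|$ gaps miss $B$, so $\kappa(B)\le s-|B|\le n-|B|$ and $B$ is not heavy. No $4$-set is heavy, since $\deg_Fa\ge4$ gives $F\not\cong K_4$.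
\end{proof}

\begin{remark}
This is the only place where the covering property is used for $n=k+2$, and it is needed. Let $G$ consist of all $n-1$ edges at $a$ and one edge $uw$ avoiding $a$. Then $m=n$, but $a$ lies in only one hyperedge, so there is no Berge-$C_n$; the pair $\{a,u\}$ is not covered.
\end{remark}

\begin{lemma}\label{lem:lowdeg}
If $n\ge7$, $s\ge6$ and $\Delta(G)\le3$, every $F$ has a good order.
\end{lemma}

\begin{proof}
Fix $F$ and any order. No $4$-set is heavy, as $n\ne6$, and no vertex is heavy, as $\kappa(\{v\})\le6<n$.

\emph{No triple $B$ is heavy.} We show $\kappa(B)\le4<n-2$. For $j\le2$ this is Lemma~\ref{lem:facts}(iii). Let $j=3$. If the three inner edges are consecutive, only four gaps contain an inner edge. Otherwise at most one gap consists of two inner edges. Every other covering gap consists of an inner edge and an outer edge meeting $B$. Each vertex of $B$ lies on two inner edges, hence on at most one outer edge, so at most three outer edges meet $B$, and each lies in at most one covering gap by Lemma~\ref{lem:facts}(iv). So $\kappa(B)\le1+3$.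

\emph{Heavy pairs.} Suppose $\{a,b\}$ is heavy. Then $6\le n-1\le\kappa(\{a,b\})\le\kappa(\{a\})\le2\deg_Fa\le6$, and the same holds for $b$. So $n=7$, $\deg_Fa=\deg_Fb=3$, no two edges at $a$ are consecutive, no two edges at $b$ are consecutive, and, as $s\le7$, at most one gap misses $\{a,b\}$. Note that a gap at an edge avoiding both $a$ and $b$ covers $\{a,b\}$ only if its other edge is $ab$.

Suppose $ab\in F$. Its two neighbors $o,o'$ avoid $a$ and $b$. The gap at $o$ not containing $ab$ and the gap at $o'$ not containing $ab$ both miss $\{a,b\}$, and they are different because $s>3$. This is a contradiction, so $ab\notin F$. Then an edge avoiding $a$ and $b$ would give two gaps missing $\{a,b\}$. Hence every edge of $F$ meets $\{a,b\}$, and every vertex other than $a,b$ has degree at most $2$ in $F$.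

So if the order is not good, $F$ has exactly two vertices $a,b$ of degree $3$. Reorder $F$ so that the edges at $a$ are consecutive. By the above, a heavy pair for the new order consists of two vertices of degree $3$, each without consecutive edges; there is no such pair. The new order is good.
\end{proof}

\subsection{Six vertices}

For $n=6$ a heavy vertex, pair or triple is covered by at least $6$, $5$ or $4$ gaps.

\begin{lemma}\label{lem:five}
If $n=6$ and $s=5$, every $F$ has a good order.
\end{lemma}

\begin{proof}
With five gaps no vertex is heavy, and no $4$-set is heavy since $s\neq6$. We determine what a heavy triple or pair looks like.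

Let $B$ be a heavy triple, so at most one gap misses $B$. There are at least two outer edges, and by Lemma~\ref{lem:facts}(iv) each lies in a gap missing $B$. So there are exactly two outer edges, they are consecutive, and the three inner edges form a triangle.

Let $\{a,b\}$ be a heavy pair, so all five gaps cover it. A gap not containing $ab$ consists of an edge containing $a$ but not $b$ and an edge containing $b$ but not $a$. If $ab\notin F$, the two kinds alternate around a cycle of odd length, which is impossible. So $ab\in F$, and the other four edges, which form a row in the order, alternate. Thus $F$ is a \emph{double star}: a central edge $ab$, two further edges at $a$, and two further edges at $b$. Moreover, the two further edges at $a$ are not consecutive, and neither are those at $b$. The centers $a,b$ of a double star are determined by $F$: they have degree $3$, and any other vertex has degree at most $2$ because all edges meet $\{a,b\}$.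

Hence an order is good if it has the following two properties.
\begin{enumerate}
\item[(P)] For each triangle in $F$, the two edges of $F$ outside it are not consecutive.
\item[(Q)] If $F$ is a double star, the two further edges at one of its centers are consecutive.
\end{enumerate}
If $F$ has no triangle, (P) is empty and (Q) can be arranged. If $F$ has two triangles, they share an edge, since $F$ has only five edges; then $F$ is $K_4$ minus an edge, and Example~\ref{ex:k4minus} gives a good order. Suppose $F$ has exactly one triangle, with edges $e,e',e''$, and let $f,g$ be the other two edges. Every order of the form $e,f,e',g,e''$ satisfies (P). If $F$ is a double star with centers $x,y$, the triangle contains both centers, since otherwise one of its edges would avoid $\{x,y\}$. So it is $xyz$ for some $z$, and the further edges at $x$ are $xz$ and one of $f,g$. Taking $e'=xz$, which is a neighbor of both $f$ and $g$, gives (Q).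
\end{proof}

\begin{lemma}\label{lem:six}
If $n=s=6$ and $\Delta(G)\le3$, every $F$ has a good order.
\end{lemma}

\begin{proof}
As in Lemma~\ref{lem:highdeg} we want to place the edges at a vertex of largest degree consecutively. A block of three edges gives less room than a block of four, and the argument breaks down for one family of graphs, which we treat first. Call $F$ \emph{special} if
\[
F=\{ab,bc,ca,ad,be,cf\}\quad\text{with}\quad d,e,f\in V\setminus\{a,b,c\},
\]
where $d,e,f$ need not be distinct. If $d=e=f$, then $F\cong K_4$, and $K_4$ is special.

\medskip
\emph{Case 1: $F\cong K_4$.} Let $V=\{1,\dots,6\}$ and let $F$ consist of all edges on $\{1,2,3,4\}$. The corresponding hyperedges are $h_{ij}=\{i,j,5,6\}$ for $1\le i<j\le4$, and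
\[
1,\ h_{12},\ 2,\ h_{23},\ 3,\ h_{34},\ 4,\ h_{14},\ 5,\ h_{24},\ 6,\ h_{13},\ 1
\]
is a Berge-$C_6$ using all of them. In the remaining cases $F\not\cong K_4$, so no $4$-set is heavy.

\medskip
\emph{Case 2: $F$ is special and $d,e,f$ are not all equal.} Use the order $ad,ab,be,bc,cf,ca$, whose gaps are
\[
\begin{array}{l|cccccc}
\text{gap}&(ad,ab)&(ab,be)&(be,bc)&(bc,cf)&(cf,ca)&(ca,ad)\\ \hline
\text{union}&abd&abe&bce&bcf&acf&acd
\end{array}
\]
Fill the first, third and fifth gaps with $c$, $a$ and $b$. Let $Y=V\setminus\{a,b,c\}$. The second, fourth and sixth gaps can be filled from $Y\setminus\{e\}$, $Y\setminus\{f\}$ and $Y\setminus\{d\}$. These sets have two elements each, and their union is $Y$ because $d,e,f$ are not all equal. Hall's theorem gives distinct representatives.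

\medskip
\emph{Case 3: all degrees in $F$ are at most $2$.} Six edges on six vertices have degree sum $12$, so $F$ is $2$-regular. Take any order. No vertex or pair is heavy, as $\kappa(\{v\})\le4$. Let $B$ be a heavy triple; then $4\le\kappa(B)\le 2j$, so $j\ge2$. If $j=2$, with inner edges $uv$ and $vw$, then $\kappa(B)=2j$: the inner edges are not consecutive and all four of their gaps cover $B$. So both neighbors of $uv$ are outer edges containing $w$, and with $vw$ this gives $\deg_Fw\ge3$, a contradiction. If $j=3$, the outer edges avoid $B$, so a covering gap consists of two inner edges, and there are at most two such gaps. So no triple is heavy.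

\medskip
\emph{Case 4: $F$ has a vertex of degree $3$ and is not special.} We first choose a vertex $a$ of degree $3$ such that the three edges of $F$ avoiding $a$ do not form a triangle. Suppose that for our first choice of $a$ they form a triangle $pqr$. Only two vertices lie outside $\{a,p,q,r\}$, so $a$ is adjacent to one of $p,q,r$, say $p$. Then $\deg_Fp=3$, and the edges avoiding $p$ are $qr$ and two edges at $a$. These form a triangle only if they are $qr,aq,ar$, that is, if $F\cong K_4$. So $p$ can serve as $a$.

Order $F$ as $a_1,a_2,a_3,x,y,z$, where $a_1,a_2,a_3$ are the edges at $a$. The edges $a_2$ and $y$ are chosen to prevent a heavy vertex. If some vertex adjacent to $a$ in $F$ has degree at most $2$ in $F$, let $a_2$ be the edge joining it to $a$. Otherwise let $a_2=aw$ be any edge at $a$; then $w$ has degree $3$ and lies on two of the edges avoiding $a$, and we let $y$ be one of these two. In either case,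
\begin{equation}\label{eq:choice}
\text{if $a_2=aw$ and $\deg_Fw=3$, then $w\in y$.}
\end{equation}
Exactly four gaps cover $a$, namely $(z,a_1),(a_1,a_2),(a_2,a_3),(a_3,x)$. Also, for $b,c\ne a$, a gap $(a_i,a_{i+1})$ covers $\{b,c\}$ only if it consists of $ab$ and $ac$, so
\begin{equation}\label{eq:block}
\text{at most one of $(a_1,a_2)$, $(a_2,a_3)$ covers $\{b,c\}$.}
\end{equation}

\emph{Vertices.} We have $\kappa(\{a\})=4$. If $\kappa(\{b\})=6$ for some $b\ne a$, then by Lemma~\ref{lem:facts}(i) there are three edges at $b$, no two consecutive, so they are $a_1,a_3,y$ or $a_2,x,z$. The first is impossible because only one edge contains both $a$ and $b$. The second means $a_2=ab$, $\deg_Fb=3$ and $b\notin y$, contradicting \eqref{eq:choice}.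

\emph{Pairs.} A pair containing $a$ has $\kappa\le4$. Let $b,c\ne a$ with $\kappa(\{b,c\})\ge5$. At most one gap misses $\{b,c\}$, so by \eqref{eq:block} exactly one of $(a_1,a_2),(a_2,a_3)$ covers it, and so do the four other gaps. Reversing the order and exchanging the names $b,c$ if necessary, we have $a_1=ab$, $a_2=ac$, and $a_3=ad$ with $d\notin\{a,b,c\}$. The gap $(a_3,x)$ forces $x=bc$. The gap $(z,a_1)$ forces $c\in z$; as $z\ne bc$ and $a\notin z$, we get $z=cf$ with $f\notin\{a,b,c\}$. The gap $(y,z)$ forces $b\in y$; as $y\ne bc$ and $a\notin y$, we get $y=be$ with $e\notin\{a,b,c\}$. So $F$ is special, a contradiction.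

\emph{Triples.} For $B=\{a,b,c\}$, only four gaps cover $a$, and by \eqref{eq:block} one of them misses $\{b,c\}$, so $\kappa(B)\le3$. For $a\notin B$, the gaps $(a_1,a_2),(a_2,a_3)$ contain only two vertices other than $a$ and miss $B$. If $\kappa(B)\ge4$, then $(a_3,x),(x,y),(y,z),(z,a_1)$ all cover $B$. These are all the gaps at $x$, $y$ and $z$, so by Lemma~\ref{lem:facts}(iv) the edges $x,y,z$ are inner. They form a triangle, contrary to the choice of $a$.

No set is heavy, so the order is good by Lemma~\ref{lem:hall}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{ES}
Erd\H{o}s and Spencer, the lopsided local lemma, 1991.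

\bibitem{LW}
Linyuan Lu and Zhiyu Wang, \emph{On Hamiltonian Berge cycles in $3$-uniform hypergraphs}, arXiv:1901.06042 (2019).

\end{thebibliography}
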